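\title{Isolating the cycles of length $k$ in a connected graph of given size}

\begin{abstract}
A set $D$ of vertices of a graph $G$ is $C_k$-isolating if every cycle of length $k$ in $G$ contains a vertex of $D$ or a neighbor of a vertex of $D$, and $\iota(G,C_k)$ is the smallest cardinality of such a set. It was conjectured that $\iota(G,C_k)\le\frac{m+1}{k+2}$ for every connected graph $G\not\cong C_k$ with $m$ edges; this is known for $k=3$ and $k=4$. We prove the conjecture for $k=5,6,7$ and disprove it for every $k\ge 8$. For $k\ge 8$ we prove $\iota(G,C_k)\le\frac{m+1}{9}$ instead, and we show that this is of the correct order uniformly in $k$: for every $k\ge3$ some connected graph $G\not\cong C_k$ has $\iota(G,C_k)\ge 10^{-4}(m+1)$.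
\end{abstract}

\section{Introduction}

Graphs are finite and simple; when parallel edges are allowed we say \emph{multigraph}. For a vertex $v$ of a graph $G$ let $N[v]=\{v\}\cup\{u: uv\in E(G)\}$ be its closed neighborhood, and for $D\subseteq V(G)$ let $N[D]=\bigcup_{v\in D}N[v]$. For $Y\subseteq V(G)$, the graph $G-Y$ is the subgraph induced by $V(G)\setminus Y$. Let $k\ge3$ and let $C_k$ be the cycle of length $k$. A \emph{$k$-cycle of $G$} is a subgraph of $G$, not necessarily induced, that is isomorphic to $C_k$. A set $D\subseteq V(G)$ is \emph{$C_k$-isolating} if $G-N[D]$ has no $k$-cycle, that is, if $N[D]$ meets every $k$-cycle of $G$. The \emph{$C_k$-isolation number} $\iota(G,C_k)$ is the smallest cardinality of a $C_k$-isolating set. The \emph{size} of $G$ is $m=|E(G)|$.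

A dominating set is a set $D$ for which $G-N[D]$ has no vertex at all; an isolating set only has to destroy the $k$-cycles. We ask how large $\iota(G,C_k)$ can be in a connected graph of size $m$, or equivalently, how few edges suffice to force $\iota(G,C_k)=t$. The first idea is to take $t$ disjoint $k$-cycles and to connect them as cheaply as possible. Joining two cycles directly by an edge is wasteful, since the closed neighborhood of an end of that edge meets both cycles. One extra vertex per cycle avoids this.

\begin{proposition}\label{prop:tree}
For all $k\ge3$ and $t\ge1$ there is a connected graph $G\not\cong C_k$ of size $m=t(k+2)-1$ with $\iota(G,C_k)=t=\frac{m+1}{k+2}$.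
\end{proposition}

\begin{proof}
Take a tree on vertices $v_1,\dots,v_t$ and $t$ disjoint copies of $C_k$, and join $v_i$ by one edge to the $i$th copy. Then $m=(t-1)+t(k+1)=t(k+2)-1$. The closed neighborhood of $v_i$, and of each vertex of the $i$th copy, meets no copy other than the $i$th, so $\iota\ge t$. Deleting $N[\{v_1,\dots,v_t\}]$ leaves $t$ paths, so $\iota\le t$.
\end{proof}

In this graph each vertex of an isolating set is paid for by $k+2$ edges: $k$ on a cycle, one that attaches the cycle, and one in the tree. If no construction is more economical, one arrives at the following conjecture, posed in the paper of Wei, Zhang and Zhao~\cite{WZZ}.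

\begin{quote}
\textbf{Conjecture.} \emph{Let $k\ge3$. If $G\not\cong C_k$ is a connected graph of size $m$, then}
\begin{equation}\label{eq:conj}
\iota(G,C_k)\le\frac{m+1}{k+2}.
\end{equation}
\end{quote}

Both hypotheses are needed: $\iota(C_k,C_k)=1>\frac{k+1}{k+2}$, and two disjoint copies of $C_k$ have $\iota=2>\frac{2k+1}{k+2}$. The conjecture is known to hold for $k=3$, by a result of Borg, Fenech and Kaemawichanurat, and for $k=4$.

The weak point of the guess is that different $k$-cycles may share edges. For long cycles this is cheaper than keeping them apart.

\begin{theorem}\label{thm:counter}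
For every $k\ge 8$ there is a connected graph $G\not\cong C_k$ of size $m$ with $\iota(G,C_k)>\frac{m+1}{k+2}$.
\end{theorem}

\begin{theorem}\label{thm:upper}
Let $k\ge5$ and $\kappa=\min\{k,7\}$, and let $G$ be a connected graph of size $m$, with $G\not\cong C_k$ if $k\le7$. Then
\[
\iota(G,C_k)\le\frac{m+1}{\kappa+2}.
\]
\end{theorem}

Together with the known cases $k=3,4$ and Proposition~\ref{prop:tree}, these two theorems settle the conjecture for each $k$.

\begin{corollary}\label{cor:iff}
The bound \eqref{eq:conj} holds for all connected graphs $G\not\cong C_k$ if and only if $3\le k\le7$, and for these $k$ it is sharp.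
\end{corollary}

For $k\ge8$, Theorem~\ref{thm:upper} gives $\frac{m+1}{9}$, a bound that does not improve as $k$ grows. Up to the constant this cannot be avoided.

\begin{theorem}\label{thm:linear}
For every $k\ge3$ there is a connected graph $G\not\cong C_k$ of size $m$ with $\iota(G,C_k)\ge10^{-4}(m+1)$.
\end{theorem}

\begin{corollary}\label{cor:ck}
Let $c_k$ be the supremum of $\iota(G,C_k)/(m+1)$ over all connected graphs $G\not\cong C_k$. Then $c_k=\frac1{k+2}$ for $3\le k\le7$. For $k\ge8$,
\[
\max\Bigl\{10^{-4},\ \frac{2}{2k+3}\Bigr\}\le c_k\le\frac19 ,
\qquad\text{and}\qquad c_k>\frac1{k+2}.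
\]
\end{corollary}

The lower bound $\frac2{2k+3}$, which exceeds $\frac{2}{2k+4}=\frac1{k+2}$, comes from the graphs in Section~\ref{sec:counter}; the other statements follow from the results above. Since $10^{-4}(k+2)\le (k+2)c_k\le\frac{k+2}9$ for $k\ge8$, the bound \eqref{eq:conj} is wrong by a factor of order $k$, and no bound of the form $\varepsilon_k(m+1)$ with $\varepsilon_k\to0$ is possible.

Theorem~\ref{thm:counter} is proved in Section~\ref{sec:counter} and Theorem~\ref{thm:linear} in Section~\ref{sec:linear}. The proof of Theorem~\ref{thm:upper} occupies Sections~\ref{sec:budget}--\ref{sec:seven}. It studies a counterexample with the fewest edges. One inequality (Lemma~\ref{lem:budget}) limits how much of such a graph a single vertex can destroy. It forces the graph to be a subdivision of a cubic graph and already gives a contradiction for $k=5,6$. For $k\ge7$ it forces a part of the graph to be a cubic graph with each vertex replaced by a triangle, and there a maximum cut provides a small isolating set.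

\section{Counterexamples for $k\ge8$}\label{sec:counter}

With disjoint cycles, Proposition~\ref{prop:tree} spends $2k+3$ edges to force $\iota=2$. To violate \eqref{eq:conj} it suffices to force $\iota\ge2$ with at most $2k+2$ edges. We look for a family of overlapping $k$-cycles such that each closed neighborhood misses one of them. Subdividing edges keeps closed neighborhoods small and adjusts the cycle lengths. In a subdivided graph we call the original vertices \emph{branch vertices}.

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
\emph{The case $k\ge9$.} Choose integers $a,b,c\ge3$ with $a+b+c=k$. The six edges of $K_4$ form three pairs of disjoint edges. Replace the edges of the first, second and third pair by paths of length $a$, $b$ and $c$, respectively. The resulting graph $G$ has $m=2k$ edges. For a branch vertex $x$, let $C^x$ be the cycle formed by the three paths that do not end at $x$. A triangle of $K_4$ contains one edge of each pair, so $C^x$ has length $a+b+c=k$.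

Let $w$ be any vertex of $G$. If $w$ is a branch vertex, then $N[w]$ consists of $w$ and inner vertices of paths ending at $w$, so $C^w$ avoids $N[w]$. If $w$ is an inner vertex of a path $P$ with ends $x$ and $y$, then $N[w]\subseteq V(P)$, and since $P$ has length at least $3$, the set $N[w]$ misses one end, say $y$. The cycle $C^x$ meets $P$ only in $y$, so it avoids $N[w]$. Hence no single vertex is isolating, and $\iota(G,C_k)\ge2>\frac{2k+1}{k+2}$.

\emph{The case $k=8$.} Subdivide every edge of $K_{3,3}$ once; then $m=18$. Any two branch vertices from each side, with the four subdividing vertices between them, form an $8$-cycle. If $w$ is a branch vertex, then $N[w]$ consists of $w$ and three subdividing vertices adjacent to $w$. If $w$ subdivides the edge $uv$, then $N[w]=\{w,u,v\}$. In both cases two branch vertices on each side survive in $G-N[w]$ together with the paths between them. Hence $\iota(G,C_8)\ge2>\frac{19}{10}$.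
\end{proof}

These graphs give $c_8\ge\frac2{19}=\frac{2}{2\cdot 8+3}$ and $c_k\ge\frac2{2k+1}$ for $k\ge9$, which is the lower bound $\frac2{2k+3}$ in Corollary~\ref{cor:ck}. The condition $a,b,c\ge3$ is what restricts the first construction to $k\ge9$: if some path has length at most $2$, then one closed neighborhood contains two of the four branch vertices, and no cycle survives.

\section{A smallest counterexample and what one vertex can destroy}\label{sec:budget}

Fix $k\ge5$ and $\kappa=\min\{k,7\}$, and write $\iota(H)=\iota(H,C_k)$ and $e(H)=|E(H)|$. The isolation number of a graph is the sum of the isolation numbers of its components.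

\subsection{The count in one configuration}\label{sub:example}

The proof is an induction on the size: put one vertex into $D$, delete what it destroys, and apply the bound to the components that remain. The new vertex costs $\kappa+2$, so about that many edges must disappear. Here is the count in one case.

Let $G$ be connected and without bridges (edges whose deletion disconnects the graph). Let $v$ have degree $3$, and suppose that its neighbors $u_1,u_2,u_3$ and their second neighbors $u_1',u_2',u_3'$ all have degree $2$. The $u_i'$ are distinct and pairwise nonadjacent, since otherwise two of the paths $vu_iu_i'$ would close up to a cycle and the third edge at $v$ would be a bridge. Once $N[v]$ is deleted, each $u_i'$ has degree $1$ and lies on no cycle, so it can be deleted at no cost. In total $7$ vertices and $9$ edges disappear. Three edges of $G$ lead to the remaining graph $H$, and every component of $H$ receives at least two of them because $G$ has no bridge; so $H$ is connected. If the bound $(\kappa+2)\,\iota(H)\le e(H)+1$ is available, then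
\[
(\kappa+2)\,\iota(G)\le(\kappa+2)+(m-9)+1=m+\kappa-6 .
\]
This is at most $m+1$ exactly when $\kappa\le7$. With the conjectured constant $k+2$ in place of $\kappa+2$ the step fails for every $k\ge8$, and the subdivided $K_4$ with $a=b=c=3$ consists of exactly this configuration attached to $H\cong C_9$.

The example shows the three ingredients of the general argument: vertices that no longer lie on a cycle are deleted for free; each remaining component costs an additive $1$, which has to be recovered from the edges leading to it; and a component isomorphic to $C_k$, for which the bound fails by one, needs separate attention.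

\subsection{The counterexample has no bridge}

Call a graph $H$ \emph{exceptional} if $k\le7$ and $H\cong C_k$, and let $\beta(H)=1$ if $H$ is exceptional and $\beta(H)=0$ otherwise. An exceptional graph has $(\kappa+2)\,\iota(H)=e(H)+2$. Suppose that Theorem~\ref{thm:upper} fails, and let $G$ be a counterexample of smallest size $m$. This graph is fixed until the end of Section~\ref{sec:seven}. It is connected and not exceptional,
\begin{equation}\label{eq:bad}
(\kappa+2)\,\iota(G)\ge m+2,
\end{equation}
and
\begin{equation}\label{eq:ind}
(\kappa+2)\,\iota(H)\le e(H)+1+\beta(H)\quad\text{for every connected graph $H$ with $e(H)<m$.}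
\end{equation}
All reductions rest on the following observation.

\begin{lemma}\label{lem:delete}
Let $D\subseteq V(G)$ and let $H$ be a subgraph of $G$ that contains every $k$-cycle of $G$ avoiding $N[D]$. Then $\iota(G)\le|D|+\iota(H)$.
\end{lemma}

\begin{proof}
Let $D'$ be a smallest isolating set of $H$. A $k$-cycle of $G$ either meets $N[D]$, or lies in $H$ and meets the closed neighborhood of $D'$ in $H$, which is contained in its closed neighborhood in $G$. So $D\cup D'$ is isolating in $G$.
\end{proof}

\begin{lemma}\label{lem:edges}
We have $\iota(G)\ge2$, and every edge of $G$ lies on a $k$-cycle.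
\end{lemma}

\begin{proof}
By \eqref{eq:bad}, $\iota(G)\ne0$. If $\iota(G)=1$, then $G$ has a $k$-cycle and \eqref{eq:bad} gives $k\le m\le\kappa$. So $m=k\le7$ and the connected graph $G$ is that $k$-cycle, which is excluded.

Let $e=uv$ be an edge on no $k$-cycle. Lemma~\ref{lem:delete} with $D=\emptyset$ gives $\iota(G)\le\iota(G-e)$. If $G-e$ is connected, then \eqref{eq:ind} gives $(\kappa+2)\,\iota(G)\le(m-1)+2$, contrary to \eqref{eq:bad}. So $G-e$ has two components $G_u\ni u$ and $G_v\ni v$, and \eqref{eq:bad} and \eqref{eq:ind} give $m+2\le(m-1)+2+\beta(G_u)+\beta(G_v)$. Thus one of them, say $G_u$, is exceptional; in particular $k=\kappa$ and $e(G_v)=m-k-1$.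

Take $D=\{v\}$. The cycle $G_u$ contains $u\in N[v]$. Each component of $G_v-v$ contains a neighbor of $v$, so if it is exceptional, its only $k$-cycle meets $N[v]$. Hence every $k$-cycle avoiding $N[v]$ lies in a nonexceptional component $J$ of $G_v-v$. Each such $J$ is joined to $v$ by at least one edge, so $\sum_J(e(J)+1)\le e(G_v)$. Lemma~\ref{lem:delete} and \eqref{eq:ind} give
\[
(k+2)\,\iota(G)\le(k+2)+\sum_J\bigl(e(J)+1\bigr)\le(k+2)+(m-k-1)=m+1,
\]
contrary to \eqref{eq:bad}.
\end{proof}

For a set $W$ of vertices let $\partial(W)$ be the number of edges with exactly one end in $W$; a subscript names the graph when it is not $G$, and $\partial(H)$ means $\partial(V(H))$. A multigraph is \emph{$r$-edge-connected} if $\partial(W)\ge r$ for every nonempty proper subset $W$ of its vertex set. An edge on a cycle is not a bridge, so Lemma~\ref{lem:edges} shows that $G$ is $2$-edge-connected and has minimum degree at least $2$. We use one elementary fact many times.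
\begin{itemize}
\item[(F)] If $M$ is an $r$-edge-connected multigraph, $\emptyset\ne W\subsetneq V(M)$ and $\partial_M(W)<2r$, then $M-W$ is connected.
\end{itemize}
Indeed, every component of $M-W$ receives at least $r$ of the $\partial_M(W)$ edges that leave $W$.

\subsection{Admissible sets and the budget inequality}

We now name the sets that can be deleted at the price of one vertex. A nonempty set $Z\subseteq V(G)$ is \emph{admissible} if there is a vertex $w$ such that every $k$-cycle that meets $Z$ also meets $N[w]$.

\begin{lemma}\label{lem:adm}
\begin{itemize}
\item[(A1)] Every nonempty subset of a closed neighborhood $N[w]$ is admissible.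
\item[(A2)] \emph{(Pruning.)} If $Z$ is admissible and $z\notin Z$ has at most one neighbor outside $Z$, then $Z\cup\{z\}$ is admissible.
\item[(A3)] If $Z$ is admissible and a component $H$ of $G-Z$ has no $k$-cycle, then $Z\cup V(H)$ is admissible.
\item[(A4)] If $Z$ is admissible, then $G-Z$ has a $k$-cycle.
\end{itemize}
\end{lemma}

\begin{proof}
(A1) holds by definition. In (A2), a cycle through $z$ contains two neighbors of $z$, one of which is in $Z$. In (A3), a $k$-cycle that meets $H$ is not contained in $H$, so it meets $Z$. In both cases the same vertex $w$ serves. If (A4) failed, every $k$-cycle would meet $Z$ and hence $N[w]$, so that $\iota(G)\le1$.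
\end{proof}

For $Z\subseteq V(G)$ let $d(Z)=\sum_{z\in Z}\deg z$, with degrees taken in $G$. For a component $H$ of $G-Z$ define its \emph{excess}
\[
\varepsilon(H)=\partial(H)-2-2\beta(H).
\]
A component costs $1+\beta(H)$ in \eqref{eq:ind}, and the excess compares twice this cost with the number of edges leading to $H$.

\begin{lemma}[budget inequality]\label{lem:budget}
If $Z$ is admissible and $H_1,\dots,H_c$ are the components of $G-Z$, then
\begin{equation}\label{eq:budget}
d(Z)+\sum_{i=1}^c\varepsilon(H_i)\le2\kappa .
\end{equation}
\end{lemma}

\begin{proof}
A $k$-cycle that avoids $N[w]$ avoids $Z$, so $\iota(G)\le1+\sum_i\iota(H_i)$ by Lemma~\ref{lem:delete}. Let $q\ge1$ be the number of edges with at least one end in $Z$, so that $\sum_ie(H_i)=m-q$. By \eqref{eq:bad} and \eqref{eq:ind},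
\[
m+2\le(\kappa+2)+(m-q)+\sum_i\bigl(1+\beta(H_i)\bigr),
\]
that is, $2q\le2\kappa+\sum_i(2+2\beta(H_i))$. The sum $d(Z)$ counts edges inside $Z$ twice and edges leaving $Z$ once, and the edges leaving $Z$ are counted by $\sum_i\partial(H_i)$. Hence $2q=d(Z)+\sum_i\partial(H_i)$, and \eqref{eq:budget} follows.
\end{proof}

A nonexceptional component has $\varepsilon\ge0$ because $G$ is $2$-edge-connected. For an exceptional component we need four outgoing edges. This is where the shortness of an exceptional cycle is used.

\begin{lemma}\label{lem:exits}
If $k\le7$ and $W\subseteq V(G)$ induces a $k$-cycle, then $\partial(W)\ge4$.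
\end{lemma}

\begin{proof}
Since $G$ is not exceptional, $W\ne V(G)$ and $\partial(W)\ge2$. Suppose $\partial(W)\in\{2,3\}$, and let $y_jz_j$ with $y_j\in W$ be the edges leaving $W$. By (F), $H=G-W$ is connected.

We find a set $Y\subseteq W$ inside a closed neighborhood such that at most one edge joins $W\setminus Y$ to $H$. If $\partial(W)=2$, take $Y=\{y_1\}$. If $\partial(W)=3$, the vertices $y_1,y_2,y_3$ (not necessarily distinct) cut the cycle into three arcs of total length $k\le7$, so two of them, $y_i$ and $y_j$, are at distance at most $2$ on the cycle; take $Y=\{y_i,y_j\}$. Now $W\setminus Y$ induces a union of paths with at most one edge to $H$, so no cycle that avoids $Y$ meets $W$. Thus $W$ is admissible.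

We have $d(W)=2k+\partial(W)$ and $\varepsilon(H)=\partial(W)-2-2\beta(H)$, so \eqref{eq:budget} reads $\partial(W)\le1+\beta(H)$. Hence $\partial(W)=2$ and $H\cong C_k$. Then $G-\{y_1,z_1\}$ consists of two paths joined by at most one edge and has no cycle. As $\{y_1,z_1\}\subseteq N[y_1]$, we get $\iota(G)\le1$, contrary to Lemma~\ref{lem:edges}.
\end{proof}

\begin{corollary}\label{cor:budget}
If $Z$ is admissible, then every component of $G-Z$ has $\varepsilon\ge0$, and $d(Z)\le2\kappa\le14$.
\end{corollary}

From now on, a contradiction is reached whenever we exhibit an admissible set whose degree sum exceeds the \emph{budget} $2\kappa$.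

\begin{remark}\label{rem:small}
The hypothesis $k\ge5$ has not been used so far, and the method is seen most plainly for $k\in\{3,4\}$ with $\kappa=k$. Since all degrees are at least $2$, the admissible set $N[v]$ has $3\deg v\le d(N[v])\le2\kappa\le8$. So $G$ is a cycle all of whose edges lie on a $k$-cycle, that is, $G\cong C_k$, which is excluded. This recovers the two known cases of \eqref{eq:conj}. As $\kappa$ grows, more local configurations fit into the budget, and the rest of the proof eliminates them.
\end{remark}

\section{Reduction to a cubic graph; the cases $k=5$ and $k=6$}\label{sec:cubic}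

\subsection{Maximum degree three}

\begin{lemma}\label{lem:degree}
Every vertex of $G$ has degree $2$ or $3$.
\end{lemma}

\begin{proof}
As in Remark~\ref{rem:small}, $3\deg v\le2\kappa$ for every vertex $v$. So all degrees are at most $3$ if $k=5$, and at most $4$ if $k\ge6$. Let $k\ge6$ and let $v$ have neighbors $u_1,\dots,u_4$, in nonincreasing order of degree. Since $d(N[v])\le14$, the degrees of the $u_i$ sum to at most $10$, so they are $(2,2,2,2)$, $(3,2,2,2)$, $(4,2,2,2)$ or $(3,3,2,2)$. We use three facts.
\begin{itemize}
\item[(i)] Two neighbors of $v$ of degree $2$ are not adjacent, since the only cycle through the edge between them would be a triangle.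
\item[(ii)] The set $Z_i=N[u_i]\cup\{u_j:\deg u_j=2\}$ is admissible, since $v\in N[u_i]$ allows us to prune each $u_j$ of degree $2$.
\item[(iii)] $V(G)\ne N[v]$, since $G$ has a $k$-cycle and $k>5$.
\end{itemize}

\emph{Degrees $(2,2,2,2)$.} By (i) the second neighbor $u_i'$ of $u_i$ lies outside $N[v]$. Then $d(Z_i)=12+\deg u_i'\le14$, so $\deg u_i'=2$ for all $i$. If $u_i'=u_j'$ with $i\ne j$, the only cycle through the edge $u_iu_i'$ is the $4$-cycle $vu_iu_i'u_j$, contrary to Lemma~\ref{lem:edges}. So the $u_i'$ are distinct, each can be pruned from $N[v]$, and the degree sum becomes $4+8+8=20$.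

\emph{Degrees $(3,2,2,2)$ and $(4,2,2,2)$.} Here $Z_1\supseteq N[v]$ and $d(N[v])\ge13$, so $Z_1$ has no further vertex and $N[u_1]\subseteq N[v]$. If $\deg u_1=4$, then $u_1$ is adjacent to $u_2,u_3,u_4$, no edge leaves $N[v]$, and (iii) fails. If $\deg u_1=3$, then $u_1$ is adjacent to two of $u_2,u_3,u_4$, and by (i) the third one sends an edge out of $N[v]$. It is the only such edge, hence a bridge.

\emph{Degrees $(3,3,2,2)$.} Now $d(N[v])=14$, so no admissible set properly contains $N[v]$. If $u_1u_2\in E(G)$, then $Z_1$ and $Z_2$ contain $N[v]$, so $N[u_1],N[u_2]\subseteq N[v]$. The third neighbors of $u_1$ and $u_2$ are then $u_3$ and $u_4$ in some order, no edge leaves $N[v]$, and (iii) fails. Let $u_1u_2\notin E(G)$. If $u_i$ with $i\le2$ has two neighbors outside $N[v]$, then $Z_i$ contains $v$, $u_i$, these two neighbors, $u_3$ and $u_4$, and $d(Z_i)\ge4+3+4+4=15$. So each of $u_1,u_2$ is adjacent to $u_3$ or $u_4$, and since these have degree $2$ we may assume $u_1u_3,u_2u_4\in E(G)$. The third neighbor $s$ of $u_1$ lies outside $N[v]$. The set $Z_1=\{u_1,v,u_3,s,u_4\}$ contains two of the three neighbors of $u_2$, so $Z_1\cup\{u_2\}$ is admissible, and it properly contains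 $N[v]$.
\end{proof}

\subsection{Threads and the cubic graph $B$}

Vertices of degree $2$ are always pruned along with an adjacent deleted vertex, so it is convenient to suppress them. The graph $G$ is not a cycle, because $\iota(G)\ge2$; so it has vertices of degree $3$, the \emph{branch vertices}. A \emph{thread} is a path between two branch vertices whose inner vertices have degree $2$. If we leave a branch vertex $v$ along an edge and continue through vertices of degree $2$, we reach a branch vertex other than $v$, since otherwise the third edge at $v$ would be a bridge. So every edge of $G$ lies on exactly one thread. Let $B$ be the multigraph whose vertices are the branch vertices and whose edges are the threads. It is cubic (every vertex has degree $3$), has no loops, and is $2$-edge-connected because $G$ is. The number of its vertices is even, and it is not $2$, since then deleting one branch vertex from $G$ would leave a tree and $\iota(G)\le1$. So $|V(B)|\ge4$.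

A thread is \emph{short}, \emph{medium} or \emph{long} if its length is $1$, $2$ or at least $3$; it then has no, one, or at least two inner vertices. A \emph{short neighbor} of a branch vertex $v$ is the other end of a short thread at $v$, and $\sigma(v)\in\{0,1,2,3\}$ is the number of short threads at $v$. If $\sigma(v)=3$, the closed neighborhoods of $v$ in $G$ and in $B$ coincide.

A nonempty set $X$ of branch vertices is \emph{dominated} if $X\subseteq N[w]$ for some vertex $w$ of $G$. Examples are a single vertex, the two ends of a short or medium thread, and a vertex with some of its short neighbors. Let $\widehat X$ consist of $X$ and the inner vertices of all threads with an end in $X$, and let $\nu(X)$ be the number of these inner vertices. If $X$ is dominated, then $\widehat X$ is admissible, by pruning along each thread from its end in $X$, and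
\[
d(\widehat X)=3|X|+2\nu(X).
\]
Each component of $G-\widehat X$ consists of a component $K$ of $B-X$ with its threads, and the number of edges leaving it is $\partial_B(K)$. We write $\varepsilon(K)$ for its excess and call $K$ exceptional if it is. In an exceptional $K$ every branch vertex has two threads on the cycle and a \emph{third thread} that goes to $X$, so $\partial_B(K)=|V(K)|$.

\begin{lemma}\label{lem:simple}
$B$ has no parallel edges.
\end{lemma}

\begin{proof}
Let two threads $P,Q$ join $a_1$ and $a_2$, and let $R_i$ be the third thread at $a_i$, with other end $b_i$. Since $|V(B)|\ge4$, we have $b_i\notin\{a_1,a_2\}$, and $b_1\ne b_2$ because otherwise $\partial_B(\{a_1,a_2,b_1\})=1$. Since $G$ is simple, $P\cup Q$ has an inner vertex $p$. If an admissible set contains $a_1$, we can prune the inner vertices of $P$, $Q$ and $R_1$, then $a_2$, and then the inner vertices of $R_2$. In particular $a_1,a_2,p$ contribute $3+3+2=8$ to the degree sum.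

If $R_1$ is short, start from $N[b_1]$. It contains $a_1$, $b_1$ and two more neighbors of $b_1$, which differ from $a_2$ and $p$; the sum is at least $8+3+2+2=15$. So $R_1$ is not short, and by symmetry neither is $R_2$. If $R_1$ is medium with midpoint $w$, start from $N[w]=\{a_1,w,b_1\}$; counting $w$, $b_1$ and an inner vertex of $R_2$, the sum is at least $8+2+3+2=15$. So $R_1$ is long, and by symmetry so is $R_2$. Starting from $\{a_1\}$ we get at least $8+4+4=16$. Each case contradicts Corollary~\ref{cor:budget}.
\end{proof}

Thus $B$ is a simple $2$-edge-connected cubic graph, and a thread is determined by its ends; we denote it by $uv$. The degree sums that matter are collected once for all values of $k$.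

\begin{lemma}[local counts]\label{lem:local}
Let $v$ be a branch vertex.
\begin{itemize}
\item[(L0)] If $\sigma(v)=0$, then $v$ has a medium thread. If $vu$ is such a thread and the other two threads at $u$ have $i$ inner vertices in total, then $12+2i\le2\kappa$.
\item[(L1)] If $\sigma(v)=1$ and $x$ is the short neighbor of $v$, then $\sigma(x)=1$, and $14\le6+2\nu(\{v,x\})\le2\kappa$.
\item[(L2)] If $\sigma(v)=2$ and $x,y$ are the short neighbors of $v$, then $11\le9+2\nu(\{v,x,y\})\le2\kappa$.
\item[(L3)] If $\sigma(v)=3$, then $12+2\nu(N[v])\le2\kappa$.
\end{itemize}
\end{lemma}

\begin{proof}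
In each case we apply $d(\widehat X)\le2\kappa\le14$ to a dominated set $X$. (L0) If all threads at $v$ are long, $X=\{v\}$ gives at least $3+2\cdot6=15$. For a medium thread $vu$, the set $X=\{u,v\}$ has $\nu(X)\ge1+2+i$. (L1) If $\sigma(x)=2$, let $X$ consist of $x$ and its two short neighbors; two threads at $v$ and one further thread at $x$ are not short, which gives at least $9+6=15$. If $\sigma(x)=3$, then $X=N[x]$ gives at least $12+4=16$. So $\sigma(x)=1$, and $X=\{v,x\}$ meets four distinct threads that are not short. (L2) and (L3) are the cases $X=\{v,x,y\}$, where the third thread of $v$ has an inner vertex, and $X=N[v]$.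
\end{proof}

\begin{remark}
The two counts in (L0) locate the threshold $k=8$. With the conjectured constant the budget for $k=8$ would be $16$. Three threads of length $3$ at a vertex give $15$, and in the subdivided $K_{3,3}$ of Section~\ref{sec:counter}, where all threads are medium, $12+2i=16$. Neither exceeds $16$.
\end{remark}

\noindent\textbf{The case $k=5$.} The budget is $10$, and each of (L0)--(L3) requires at least $11$. So $G$ has no branch vertex, a contradiction. Theorem~\ref{thm:upper} holds for $k=5$.

\subsection{Cuts with two edges}

A component with exactly two outgoing edges has excess $0$ and contributes nothing to \eqref{eq:budget}. For $k\ge6$ such components have to be dealt with, and the tool is a smallest side of a $2$-edge cut.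

\begin{lemma}\label{lem:cut}
Suppose that $B$ is not $3$-edge-connected. Let $A\subseteq V(B)$ be a smallest set with $\partial_B(A)=2$, let $O=V(B)\setminus A$, and let $R_1=a_1b_1$ and $R_2=a_2b_2$ with $a_i\in A$, $b_i\in O$ be the two threads leaving $A$. Then $a_1\ne a_2$, $b_1\ne b_2$, the graphs $B[A]$, $B[O]$, $B[O\setminus\{b_1\}]$ and $B[O\setminus\{b_2\}]$ are nonempty and connected, and $|A|\ge4$. Moreover, $a_1$ and $a_2$ are not adjacent in $B$, and the graph $A^+$ obtained from $B[A]$ by adding the edge $e_0=a_1a_2$ is a simple $3$-edge-connected cubic graph.
\end{lemma}

\begin{proof}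
If $a_1=a_2$, the third thread at $a_1$ is the only one leaving the nonempty set $A\setminus\{a_1\}$, a bridge; the same argument in $O$ gives $b_1\ne b_2$. Fact (F) applies to $W=O$ and $W=A$, which have $\partial_B(W)=2$, and to $W=A\cup\{b_i\}$, which has $\partial_B(W)=3$ and is a proper subset because $|O|\ge2$. Since $3|A|=2e(B[A])+2$, the number $|A|$ is even, and $|A|=2$ would require two parallel threads; so $|A|\ge4$.

The multigraph $A^+$ is cubic. Let $\emptyset\ne S\subsetneq A$. Since $\partial_{A^+}(S)=\partial_{A^+}(A\setminus S)$, we may assume that $S$ does not contain both $a_1$ and $a_2$. Then $\partial_{A^+}(S)=\partial_B(S)$, because $e_0$ leaves $S$ in $A^+$ exactly when one of $R_1,R_2$ leaves $S$ in $B$. Now $\partial_B(S)\ge2$, and $\partial_B(S)\neq2$ by the choice of $A$. So $A^+$ is $3$-edge-connected. If $a_1a_2\in E(B)$, then $\partial_{A^+}(\{a_1,a_2\})=2$, which is impossible as $|A|\ge4$. Hence $A^+$ is simple.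
\end{proof}

\noindent\textbf{The case $k=6$.} The budget is $12$. By (L1), no vertex has $\sigma=1$. Suppose $\sigma(v)=2$, with short neighbors $x,y$. By (L2), $\nu(\{v,x,y\})=1$, and this inner vertex lies on the third thread of $v$, which does not end at $x$. So $\sigma(x)=3$ and $\nu(N[x])\ge1$, contrary to (L3). If $\sigma(v)=0$, then (L0) gives a medium thread $vu$ with $i=0$, that is, $\sigma(u)=2$, which was just excluded. So all threads are short and $G=B$ is cubic.

For every vertex $v$ we have $d(N[v])=12$, so by \eqref{eq:budget} every component of $G-N[v]$ has excess $0$, and by (A4) there is at least one. An exceptional component would have $\partial=6$ and excess $2$. Hence every component of $G-N[v]$ has $\partial=2$, and Lemma~\ref{lem:cut} applies. Choose $v\in A\setminus\{a_1,a_2\}$; then $N[v]\subseteq A$. The connected set $O$ lies in one component of $G-N[v]$. Any other component would be a proper subset of $A$ with $\partial=2$, contrary to the choice of $A$. So $G-N[v]$ is connected and $\partial(N[v])=2$, and the choice of $A$ gives $A=N[v]$. Then $A^+=K_4$, so $N[a_1]=(A\setminus\{a_2\})\cup\{b_1\}$, and $a_2$ can be pruned. The admissible set $A\cup\{b_1\}$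 has degree sum $15>12$. Theorem~\ref{thm:upper} holds for $k=6$.

\section{The case $k\ge7$}\label{sec:seven}

Now $\kappa=7$, the budget is $14$, and exceptional components occur only for $k=7$. Degree sums alone no longer suffice: a cubic graph has $d(N[v])=12$, and several configurations with subdivided edges have degree sum exactly $14$. The excess terms in \eqref{eq:budget} must be used. We first record what the degree sums give, then single out a $3$-edge-connected part of $B$ where excesses are positive, and finally determine that part completely.

\subsection{Rules for thread lengths}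

\begin{lemma}\label{lem:rules}
Let $v$ be a branch vertex.
\begin{itemize}
\item[(S0)] If $\sigma(v)=0$, then $v$ has a medium thread, and $\sigma(u)\in\{1,2\}$ for every medium thread $vu$.
\item[(S1)] If $\sigma(v)=1$ and $x$ is its short neighbor, then $\sigma(x)=1$, the other four threads at $v$ and $x$ are medium, and $d(\widehat X)=14$ for $X=\{v,x\}$. Consequently, a short neighbor of a vertex with $\sigma\ge2$ has $\sigma\ge2$.
\item[(S2)] If $\sigma(v)=2$, then the third thread at $v$ is medium. If moreover both short neighbors $x,y$ of $v$ have $\sigma=2$, then $xy$ is a medium thread.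
\item[(S3)] If $\sigma(v)=3$, then $\nu(N[v])\le1$.
\item[(S4)] If $y_1y_2y_3y_4$ is a $4$-cycle of $B$ with $\sigma(y_2)\ge2$ and $\sigma(y_4)\ge2$, then its four threads have total length at most $6$.
\end{itemize}
\end{lemma}

\begin{proof}
(S0) In (L0) we get $i\le1$, so at least one of the other two threads at $u$ is short, while $vu$ is not. (S1) By (L1), $\nu(\{v,x\})=4$, one inner vertex for each of the four threads. (S3) is (L3).

(S2) By (L2), $\nu(\{v,x,y\})\le2$. If the third thread at $v$ had two inner vertices, all threads at $x$ would be short, and $\nu(N[x])\ge2$ would contradict (S3). So it is medium. If $\sigma(x)=\sigma(y)=2$, each of $x,y$ has a thread that is not short and differs from the third thread at $v$. Only one inner vertex is left, so these two threads coincide and are medium.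

(S4) By (S2), two threads at a vertex with $\sigma\ge2$ have total length at most $3$. Apply this to the threads $y_1y_2,y_2y_3$ at $y_2$ and to $y_3y_4,y_4y_1$ at $y_4$.
\end{proof}

\subsection{The core}

We define a set $A\subseteq V(B)$, the \emph{core}, and a graph $A^+$ on it.
\begin{itemize}
\item \emph{Case I: $B$ is $3$-edge-connected.} Let $A=V(B)$ and $A^+=B$.
\item \emph{Case II: $B$ is not $3$-edge-connected.} Let $A,O,a_i,b_i,R_i,e_0,A^+$ be as in Lemma~\ref{lem:cut}.
\end{itemize}
In both cases $A^+$ is a simple $3$-edge-connected cubic graph and $B[A]$ is connected. The two cases are treated together; statements about $a_i$, $b_i$ and $O$ are void in Case~I.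

\begin{lemma}\label{lem:K4}
$A^+\not\cong K_4$. Consequently $|A|\ge6$, $B\not\cong K_4$, and every vertex of $A$ lies in at most one triangle of $A^+$.
\end{lemma}

\begin{proof}
Suppose $A^+\cong K_4$. In Case~I, not all threads are long by (S0), so some thread $uv$ has length at most $2$. For the dominated set $X=\{u,v\}$ the graph $G-\widehat X$ is a single thread, contrary to (A4).

In Case~II let $A=\{a_1,a_2,s,w\}$. Seven threads meet $A$, namely $sa_1,sa_2,wa_1,wa_2,sw,R_1,R_2$. Suppose first that the first four are long. If $sw$ is long too, then $s$ violates (S0); otherwise $X=\{s,w\}$ is dominated and $d(\widehat X)\ge6+16$. So one of the four has length at most $2$, and by symmetry it is $sa_1$. From any admissible set that contains $s$ and some $a_i$ we can prune the inner vertices of the threads at $s$ and $a_i$, then $w$, then the inner vertices of the remaining thread at $w$, then the other $a_j$, and then the inner vertices of $R_j$. Starting from $\{s,a_1\}$, we find that $12$ plus twice the number of inner vertices on the seven threads is at most $14$. So at most one of these threads is not short, and for some $i$ both $R_i$ and $sa_i$ are short. Starting from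 $\{a_i,s,b_i\}\subseteq N[a_i]$ we obtain an admissible set that contains $A\cup\{b_i\}$, with degree sum at least $15$.

Hence $A^+\not\cong K_4$, and since $|A|$ is even, $|A|\ge6$. In a cubic graph, two triangles with a common vertex each use two of its three edges, so they share an edge. Their union $W$ then has four vertices and at least five edges, so $\partial_{A^+}(W)\le12-10=2$, which is impossible as $W\ne A$.
\end{proof}

The next lemma transfers the edge-connectivity of $A^+$ to the components that occur in the budget inequality. Part (a) covers deletions inside the core, part (b) deletions that cross the thread $R_1$; of course (b) also holds with the indices $1,2$ exchanged.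

\begin{lemma}\label{lem:comp}
\begin{itemize}
\item[(a)] Let $\emptyset\ne X\subsetneq A$, and in Case~II let $X\not\supseteq\{a_1,a_2\}$. The components of $B-X$ correspond to those of $A^+-X$, with the same value of $\partial$, which is at least $3$. In Case~II the component containing $O$ is not exceptional. If $X$ is dominated and $d(\widehat X)=14$, then Case~I holds, $k=7$, and every component of $G-\widehat X$ is a $7$-cycle with four branch vertices.
\item[(b)] In Case~II let $X=X'\cup\{b_1\}$ with $a_1\in X'\subseteq A\setminus\{a_2\}$ and $\partial_{A^+}(X')\le5$. If $X$ is dominated, then $d(\widehat X)+\partial_B(X)\le16$.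
\end{itemize}
\end{lemma}

\begin{proof}
(a) In Case~I the correspondence is the identity. In Case~II, if $a_1,a_2\notin X$, then the connected set $O$ with the threads $R_1,R_2$ takes over the role of the edge $e_0$ inside the component of $a_1$ and $a_2$. If $a_1\in X$ and $a_2\notin X$, the component of $a_2$ is enlarged by $O$, and $R_1$ replaces $e_0$ as an outgoing edge. The case $a_2\in X$ is symmetric. If $a_i\notin X$, all three threads at $b_i$ lie in the component containing $O$, so it is not a cycle. Finally, if $d(\widehat X)=14$, then all excesses vanish by \eqref{eq:budget} and Corollary~\ref{cor:budget}. A nonexceptional component has $\varepsilon\ge3-2=1$. So all components are exceptional with $\partial=4$, and Case~II is excluded.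

(b) By (F), $A^+-X'$ is connected, and it equals $B[A\setminus X']$ because $a_1\in X'$. By Lemma~\ref{lem:cut}, $B[O\setminus\{b_1\}]$ is connected. The thread $R_2$ is the only thread between these two graphs. So $B-X$ is connected and has a bridge; it is not exceptional, and its excess is $\partial_B(X)-2$. Now \eqref{eq:budget} gives the claim.
\end{proof}

\subsection{All threads at the core are short}

\begin{lemma}\label{lem:short}
Every vertex of $A$ has $\sigma=3$. In Case~II, the two neighbors of $a_i$ in $A$ are adjacent in $B$, for $i=1,2$.
\end{lemma}

\begin{proof}
\emph{Step 1: no $v\in A$ has $\sigma(v)=1$.} Let $x$ be the short neighbor of such a $v$ and $X=\{v,x\}$. By (S1), $d(\widehat X)=14$, and the four threads leaving $X$ are medium. If $x\notin A$, say $v=a_1$ and $x=b_1$, then Lemma~\ref{lem:comp}(b) with $X'=\{a_1\}$ gives $14+4\le16$, which is false. So $x\in A$, and $X\ne\{a_1,a_2\}$ because $a_1,a_2$ are not adjacent in $B$. By Lemma~\ref{lem:comp}(a), $G-\widehat X$ has a component that is a $7$-cycle with branch vertices $y_1,\dots,y_4$ in cyclic order, and the third thread of each $y_i$ is medium. Four thread lengths sum to $7$, so one of them is $1$;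 let $y_1y_2$ be short. If $\sigma(y_1)=1$, then by (S1) the threads $y_4y_1$ and $y_2y_3$ are medium, so $y_3y_4$ has length $7-1-2-2=2$. Then $\sigma(y_3)=\sigma(y_4)=0$ and $y_3y_4$ is medium, contrary to (S0). If $\sigma(y_1)=2$, its short neighbors are $y_2$ and $y_4$; they have $\sigma\ge2$ by (S1), contrary to (S4).

\emph{Step 2: if $x\in A$ and $\sigma(x)=3$, then $\nu(N[x])=0$; if moreover $x=a_i$, then its two neighbors in $A$ are adjacent in $B$.} Let first $x=a_1$ (the case $x=a_2$ is symmetric) and $N[a_1]=\{a_1,b_1,p,q\}$ with $p,q\in A\setminus\{a_2\}$. The set $X'=\{a_1,p,q\}$ has $\partial_{A^+}(X')\le9-4=5$. Neither $p$ nor $q$ is adjacent to $b_1$, so $\partial_B(N[a_1])$ equals $4$ if $pq\in E(B)$ and $6$ otherwise. Lemma~\ref{lem:comp}(b) gives $12+2\nu(N[a_1])+\partial_B(N[a_1])\le16$, so $pq\in E(B)$ and $\nu(N[a_1])=0$.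

Now let $x\notin\{a_1,a_2\}$, so that $X=N[x]\subsetneq A$, and suppose $\nu(X)\ge1$. By (S3), $\nu(X)=1$ and $d(\widehat X)=14$. We claim that some component of $G-\widehat X$ is a $7$-cycle with four branch vertices, all in $A$. In Case~I this is Lemma~\ref{lem:comp}(a). In Case~II, the same lemma shows $a_1,a_2\in X$. Let $K$ be a component of $B[A\setminus X]$. It is a component of $B-X$ with $\partial_B(K)=\partial_{A^+}(K)\ge3$, and its excess is $0$ by \eqref{eq:budget}; so it is exceptional with $\partial_B(K)=4$. This proves the claim. The third threads of the four branch vertices are distinct and end in $X$, so at most one of them is not short. Hence two opposite branch vertices have $\sigma\ge1$, and $\sigma\ge2$ by Step~1. This contradicts (S4).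

\emph{Step 3: no $u\in A$ has $\sigma(u)=2$.} Let $u\in A$ have $\sigma(u)=2$. Its short neighbors have $\sigma\ge2$ by (S1). A short neighbor $x\in A$ with $\sigma(x)=3$ would have $\nu(N[x])\ge1$ because of the medium thread at $u$, contrary to Step~2. So short neighbors of $u$ in $A$ have $\sigma=2$. Suppose that a short neighbor lies outside $A$, say $u=a_1$ with short neighbor $b_1$, and let $p\in A\setminus\{a_2\}$ be the other one. The set $X=\{a_1,b_1,p\}$ is dominated. The medium threads at $a_1$ and at $p$ are different, so $d(\widehat X)\ge9+4=13$, and $\partial_B(X)=9-4=5$. Lemma~\ref{lem:comp}(b) with $X'=\{a_1,p\}$, for which $\partial_{A^+}(X')=4$, gives $13+5\le16$, which is false.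

Hence all short neighbors of a vertex of $A$ with $\sigma=2$ lie in $A$ and have $\sigma=2$. Let $x,y$ be the short neighbors of $u$. By (S2), $xy$ is a medium thread. Let $x'$ and $y'$ be the short neighbors of $x$ and $y$ other than $u$; they have $\sigma=2$. By (S2) applied to $x$ and to $y$, both $ux'$ and $uy'$ are medium threads. As $u$ has only one medium thread, $x'=y'$. So $u,x,y,x'$ are pairwise adjacent in the connected cubic graph $B$, and $B\cong K_4$, contrary to Lemma~\ref{lem:K4}.

\emph{Step 4: no $v\in A$ has $\sigma(v)=0$.} By (S0), such a $v$ has a medium thread $vu$ with $\sigma(u)\in\{1,2\}$, so $u\notin A$ by Steps~1 and~3. Thus Case~II holds, and only $a_1$ and $a_2$ can have $\sigma=0$. If $\sigma(a_i)=0$, a neighbor $p\in A$ of $a_i$ has $\sigma(p)\ne3$, so $\sigma(p)=0$ and $p\in\{a_1,a_2\}$; but $a_1$ and $a_2$ are not adjacent in $B$.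

So $\sigma=3$ on $A$, and the second statement follows from Step~2.
\end{proof}

\subsection{The core is covered by triangles}

By Lemma~\ref{lem:short} every thread with an end in $A$ is an edge of $G$. So $B[A]=G[A]$, and $G=B$ in Case~I. For $t\in A$ with $N[t]\subseteq A$ the admissible set $N[t]$ has degree sum $12$, which leaves room for a total excess of $2$. This is compatible with a triangle at $t$ and one component with $\partial=4$. Without a triangle, it forces two $3$-edge cuts, and these cannot occur everywhere.

In Case~II a triangle of $B$ that meets both $A$ and $O$ would use both $R_1$ and $R_2$, which have no common end. So every triangle of $B$ that meets $A$ lies in $A$.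

\begin{lemma}\label{lem:tri}
Every vertex of $A$ lies in exactly one triangle of $B$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:K4} it suffices to show that the set $T$ of vertices of $A$ in no triangle of $B$ is empty. Let $t\in T$.

\emph{Claim 1: $A^+-N[t]$ has exactly two components, each with $\partial_{A^+}=3$.} In Case~II, the vertices $a_1,a_2$ and their neighbors in $A$ lie in triangles by Lemma~\ref{lem:short}, so $N[t]\subseteq A\setminus\{a_1,a_2\}$. In both cases the neighbors of $t$ are pairwise nonadjacent in $A^+$, so $\partial_{A^+}(N[t])=6$. Apply Lemma~\ref{lem:comp}(a) to $X=N[t]$. The component containing $O$ is not exceptional. An exceptional component inside $A$ would consist of $7$ branch vertices and have $\partial=7>6$. So if there are $c$ components, \eqref{eq:budget} reads $12+(6-2c)\le14$, and $c\ge2$. Each component has $\partial\ge3$, so $c=2$ and both have $\partial=3$.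

\emph{Claim 2: all neighbors of $t$ are in $T$.} Let $t$ have neighbors $y,p,q$ and let $y$ lie in a triangle of $B$. The triangle avoids $t$, so it is $ys_1s_2$, where $s_1,s_2\in A\setminus N[t]$ are the other neighbors of $y$. They are adjacent, so they lie in the same component $H_1$ of $A^+-N[t]$. The third edge leaving $H_1$ ends at $p$ or $q$, say at $p$. The other component $H_2$ then receives the remaining three edges, one from $p$ and two from $q$. The edges of $A^+$ leaving $V(H_2)\cup\{q\}$ are the edge to $p$ and the edge $qt$. This contradicts the $3$-edge-connectivity of $A^+$.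

Since $B[A]$ is connected, Claim~2 shows that $T=\emptyset$ or $T=A$. In Case~II we have $a_1\notin T$ and are done. It remains to exclude that Case~I holds and the cubic $3$-edge-connected graph $G$ has no triangle. In that situation, for every vertex $t$ each of the two components of $G-N[t]$ has at least two vertices: a one-vertex component could be added to $N[t]$ by (A3), giving degree sum $15$. So there are sets $W$ with $\partial(W)=3$ and $|W|\ge2$; take a smallest one. The three edges leaving $W$ have distinct ends in $W$: if a vertex $a\in W$ were an end of two or of all three, then $\partial(W\setminus\{a\})$ would be $2$ or $0$. From $3|W|=2e(G[W])+3$ we see that $|W|$ is odd and that $|W|=3$ gives a triangle. So $|W|\ge5$, and some $t\in W$ has $N[t]\subseteq W$. By (F), $G-W$ is connected, so it lies in one component of $G-N[t]$. The other component is a proper subset of $W$ with $\partial=3$ and at least two vertices, contrary to the choice of $W$.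
\end{proof}

\subsection{A maximum cut finishes the proof}

A single vertex of a triangle-covered cubic graph need not exceed the budget, so we now choose many vertices at once. One vertex of a triangle dominates the whole triangle, and it suffices to destroy so many triangles that the remaining ones cannot be linked into a cycle.

By Lemma~\ref{lem:tri} the triangles of $B$ in $A$ partition $A$; let $n_0=|A|/3$ be their number. Contract each of them in $A^+$ to a vertex. The result $A_0$ is a cubic multigraph on $n_0$ vertices. It has no loop: a triangle spans no further edge of $B$, and in Case~II the nonadjacent vertices $a_1,a_2$ lie in different triangles. Let $(S,\bar S)$ be a \emph{maximum cut} of $A_0$, that is, a partition of $V(A_0)$ with the largest number of edges between the parts, named so that $|S|\le n_0/2$. Every vertex has at most one edge to its own part, since otherwise moving it to the other part would remove at most one edge from the cut and add at least two. In particular $A_0[\bar S]$ has maximum degree at most $1$.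

Let $D$ contain one vertex of each triangle in $S$. We claim that every $k$-cycle $C$ of $G$ that avoids $N[D]$ avoids $A$. Suppose that $C$ meets a triangle $\tau$ in $A$. All triangles of $A$ met by $C$ belong to $\bar S$, because $N[D]$ contains the triangles in $S$. Since $k>3$, the cycle $C$ is not contained in $\tau$ and uses two edges leaving $\tau$. Such an edge either leads to another triangle in $\bar S$, or it is $R_1$ or $R_2$. In the latter case $C$ uses both $R_1$ and $R_2$, as they form an edge cut; so the triangles of $a_1$ and $a_2$ are both in $\bar S$, and $e_0$ is an edge of $A_0[\bar S]$ at $\tau$. At most one of $R_1,R_2$ has an end in $\tau$. Hence $\tau$ has degree at least $2$ in $A_0[\bar S]$, a contradiction. Lemma~\ref{lem:delete} now gives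
\[
9\,\iota(G)\le9|S|+9\,\iota(G-A)\le\tfrac92n_0+9\,\iota(G-A).
\]

The cubic graph $A^+$ has $\frac32|A|=\frac92n_0$ edges. In Case~I, $G-A$ is empty and $m=\frac92n_0$, so $9\,\iota(G)\le m$. In Case~II, the edges of $G$ meeting $A$ are those of $A^+-e_0$ together with $R_1$ and $R_2$, so there are $\frac92n_0+1$ of them. The graph $G-A$ is connected because $B[O]$ is, and \eqref{eq:ind} gives
\[
9\,\iota(G)\le\tfrac92n_0+\bigl(m-\tfrac92n_0-1\bigr)+2=m+1 .
\]
Both conclusions contradict \eqref{eq:bad}. This settles the case $k\ge7$ and completes the proof of Theorem~\ref{thm:upper}. \hfill$\square$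

\section{Graphs of size $O(k)$ with isolation number of order $k$}\label{sec:linear}

To prove Theorem~\ref{thm:linear} we want a graph with $O(k)$ edges and bounded degree that still has a $k$-cycle after a small linear number of vertices is deleted. Then each vertex of $D$ deletes boundedly many vertices, and $|D|$ must be of order $k$. There are two difficulties: a long structure has to survive every such deletion, and it has to contain a cycle of length exactly $k$. For the first we use a sparse graph in which any two large disjoint sets are joined by an edge, which guarantees long paths. For the second we double every vertex, which turns a path into cycles of all lengths. Throughout, $k\ge3$, $N=2k$ and $s=\lceil N/4\rceil=\lceil k/2\rceil$.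

\begin{lemma}\label{lem:random}
There is a connected graph $H$ on $N$ vertices with maximum degree at most $34$ and at most $17N$ edges in which any two disjoint vertex sets of cardinality $s$ are joined by an edge.
\end{lemma}

\begin{proof}
Let $V(H)=\mathbb Z_N$ and $\pi_0(x)=x+1$, and let $\pi_1,\dots,\pi_{16}$ be independent uniformly random permutations of $\mathbb Z_N$. Join $x$ and $\pi_j(x)$ whenever they differ, for $0\le j\le16$. The edges from $\pi_0$ make $H$ connected. Each permutation contributes at most $N$ edges, and at most two at each vertex.

Fix disjoint $s$-sets $A,A'$. For $j\ge1$ the set $\pi_j(A)$ is a uniformly random $s$-set, so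
\[
\Pr\bigl[\pi_j(A)\cap A'=\emptyset\bigr]=\frac{\binom{N-s}{s}}{\binom Ns}=\prod_{i=0}^{s-1}\frac{N-s-i}{N-i}\le\Bigl(1-\frac sN\Bigr)^{s}\le\Bigl(\frac34\Bigr)^{N/4}.
\]
If no edge joins $A$ and $A'$, this event occurs for all $j=1,\dots,16$, which has probability at most $(3/4)^{4N}$. There are at most $3^N$ pairs $(A,A')$, since each vertex is in $A$, in $A'$, or in neither. So the probability that some pair is not joined is at most $3^N(3/4)^{4N}=(243/256)^N<1$.
\end{proof}

\begin{lemma}\label{lem:dfs}
Let $H$ be as in Lemma~\ref{lem:random} and $U\subseteq V(H)$. Then $H[U]$ contains a path on at least $|U|-2(s-1)$ vertices.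
\end{lemma}

\begin{proof}
Run depth-first search on $H[U]$. It maintains a partition of $U$ into a set $W$ of unvisited vertices, a stack $P$, and a set $F$ of finished vertices, starting with $W=U$. In each step, if the stack is empty, an arbitrary vertex of $W$ is put on it; if the top vertex has a neighbor in $W$, that neighbor is put on top; otherwise the top vertex is moved to $F$. The search ends with $F=U$. The stack is always a path. A vertex enters $F$ only when it has no neighbor in $W$, and $W$ never grows, so there is never an edge between $F$ and $W$. Each step lowers $|W|-|F|$ by one, from $|U|$ to $-|U|$, so at some moment $|W|=|F|$. At that moment $|W|=|F|\le s-1$ by the property of $H$, and $P$ has at least $|U|-2(s-1)$ vertices.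
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:linear}]
Let $G$ have vertex set $V(H)\times\{1,2\}$, with $(x,i)$ and $(y,j)$ adjacent if $xy\in E(H)$, or if $x=y$ and $i\ne j$. Then $G$ is connected, it has $4k$ vertices and so $G\not\cong C_k$, and $m=N+4e(H)\le69N=138k$. Moreover $N_G[(x,i)]=N_H[x]\times\{1,2\}$.

Let $x_1\cdots x_L$ be a path in $H$ and $2\le\ell\le L$. Then
\[
(x_1,1),\dots,(x_\ell,1),(x_\ell,2),\dots,(x_1,2)
\]
is a cycle of length $2\ell$ in $G$. Omitting $(x_\ell,2)$ gives a cycle of length $2\ell-1$, since $(x_\ell,1)$ is adjacent to $(x_{\ell-1},2)$. So $\{x_1,\dots,x_L\}\times\{1,2\}$ spans cycles of all lengths from $3$ to $2L$.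

Let $t=\lfloor k/70\rfloor$ and $D\subseteq V(G)$ with $|D|\le t$. Then $V(G)\setminus N[D]=U\times\{1,2\}$ for a set $U\subseteq V(H)$ with $|U|\ge2k-35t$, as closed neighborhoods in $H$ have at most $35$ vertices. Since $2(s-1)\le k-1$, Lemma~\ref{lem:dfs} gives a path in $H[U]$ on $L\ge k+1-35t\ge\frac k2+1$ vertices. As $3\le k\le2L$, the graph $G-N[D]$ has a $k$-cycle. Hence $\iota(G,C_k)\ge t+1>\frac k{70}$, while $m+1\le139k$. Therefore
\[
\iota(G,C_k)>\frac{m+1}{70\cdot139}=\frac{m+1}{9730}\ge10^{-4}(m+1).\qedhere
\]
\end{proof}

\begin{thebibliography}{1}

\bibitem{WZZ}
Xiaohua Wei, Gang Zhang, Biao Zhao,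
\emph{On the $C_4$-isolation number of a graph},
arXiv:2310.17337 (2023).

\end{thebibliography}
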